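\title{On the converse of a criterion for perfectoid purity of hypersurfaces}

\begin{abstract}
To a hypersurface $A/f$, where $A=W(k)[[x_1,\dots,x_N]]$, one attaches a splitting-order sequence $s_n\in\{0,\dots,p\}$, computed in characteristic $p$ from $f$ and $(f^p-\phi(f))/p$. It is known that $A/f$ is perfectoid pure if no $s_n$ equals $p$. We show that the converse fails for every odd prime $p$, already for $f=x^2-p^2$, and also for normal domains that are direct summands of regular local rings. For $p=2$ the converse holds. More generally, for any $p$, if $A/f$ is perfectoid pure and $s_1,\dots,s_{n-1}\in\{0,p-1\}$, then $s_n\le p-1$.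
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $p$ be a prime, $k$ a perfect field of characteristic $p$, $W=W(k)$, and $A=W[[x_1,\dots,x_N]]$ with maximal ideal $\mathfrak m$. Let $\phi$ be the lift of Frobenius on $A$ that extends the Frobenius of $W$ and satisfies $\phi(x_i)=x_i^p$, and put
\[\Delta(a)=\frac{a^p-\phi(a)}{p}\qquad(a\in A).\]
Let $\overline A=A/pA=k[[x_1,\dots,x_N]]$. We fix $f\in A$ such that $(p,f)$ is a regular sequence; this means that $f\in\mathfrak m$ and that $f\neq0$ in $\overline A$. We write $R=A/f$, and we use the letters $f$ and $\Delta=\Delta(f)$ also for the images in $\overline A$.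

A map of $R$-modules is \emph{pure} if it stays injective after tensoring with any $R$-module. Split injections and faithfully flat ring maps are pure, a composite of pure maps is pure, and the first factor of a pure composite is pure. The ring $R$ is \emph{perfectoid pure} if there is a pure ring map $R\to B$ with $B$ perfectoid in the sense of \cite{BMS1}; the definition is recalled in Section~\ref{sec:counter}. Perfectoid rings take over the role of perfect rings: an $\mathbb F_p$-algebra has a pure map to a perfect ring exactly when its Frobenius is pure, because such a map factors through the colimit of the Frobenius maps. If $R$ is perfectoid pure, its \emph{perfectoid pure threshold} $\mathrm{ppt}(R,p)$ is the supremum of the numbers $i/p^e\ge0$ for which there are a perfectoid $R$-algebra $B$ and a $p^e$-th root $\varpi$ of $p$ in $B$ such that $R\to B\xrightarrow{\cdot\varpi^i}B$ is pure. It measures how large a fractional power of $p$ purity can absorb.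

The definition quantifies over all perfectoid algebras, and one would like to replace it by a computation in $\overline A$. Let $F$ be the Frobenius, and let $F_*\overline A$ be $\overline A$ viewed as a module through $F$, so that $z\cdot F_*c=F_*(z^pc)$. Fix a generator $u$ of the $F_*\overline A$-module $\mathrm{Hom}_{\overline A}(F_*\overline A,\overline A)$. Let $\mathfrak m^{[p^e]}$ be the ideal of $\overline A$ generated by the $p^e$-th powers of the elements of $\mathfrak m$; it equals $(x_1^{p^e},\dots,x_N^{p^e})$. For integers $0\le l_1,\dots,l_{n-1}\le p-1$ and $0\le l_n\le p$ define ideals of $\overline A$ by $I(l_n)=f^{p-l_n}\overline A$ and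
\[I(l_1,\dots,l_n)=f^{p-l_1-1}\,u\bigl(F_*(\Delta^{l_1}I(l_2,\dots,l_n))\bigr)+f^{p-l_1}\overline A .\]
The \emph{splitting-order sequence} $(s_0,s_1,\dots)$ of $f$ is defined as follows: $s_0=0$; if $s_1,\dots,s_{n-1}\le p-1$, then
\[s_n=\max\{\,0\le s\le p \;:\; I(s_1,\dots,s_{n-1},s)\subseteq\mathfrak m^{[p]}\,\};\]
and once $s_i=p$, all later terms are set equal to $p$. The following criterion is known; see \cite{Yos}, where the question below is posed.

\begin{theorem}\label{thm:criterion}
If $s_n\le p-1$ for every $n\ge1$, then $A/f$ is perfectoid pure and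
\[\mathrm{ppt}(A/f,p)=\sum_{n\ge1}\frac{p-1-s_n}{p^n}.\]
\end{theorem}

\noindent\textbf{Question.} If $A/f$ is perfectoid pure, must $s_n\le p-1$ hold for all $n\ge1$?

\medskip
One would guess that the answer is yes. The numbers $p-1-s_n$ are the digits of the threshold in base $p$; for $f=x^m-p$ they produce $1/m$, the reciprocal of the ramification index (Example~\ref{ex:dvr}). A term $s_n=p$ would be the digit $-1$, and if all earlier digits vanish the series is negative, while a threshold is not. The guess is right in this last situation and wrong in general.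

\begin{theorem}\label{thm:node}
Let $p$ be odd, $A=W[[x]]$ and $f=x^2-p^2$. Then $A/f$ is perfectoid pure, but $s_1=\frac{p-1}{2}$ and $s_n=p$ for all $n\ge2$.
\end{theorem}

\begin{theorem}\label{thm:normal}
Let $p$ be odd, $A=W[[x,y]]$ and $f=x^2-p^2-y^m$ with $m\ge p^2$. Then $A/f$ is a direct summand of a regular local ring, in particular a normal domain, and it is perfectoid pure, but $s_1=\frac{p-1}{2}$ and $s_2=p$.
\end{theorem}

\begin{theorem}\label{thm:positive}
Let $p$ be any prime. If $A/f$ is perfectoid pure, $n\ge2$, and $s_i\in\{0,p-1\}$ for all $1\le i<n$, then $s_n\le p-1$. In particular, for $p=2$ the ring $A/f$ is perfectoid pure if and only if $s_n\le1$ for all $n\ge1$.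
\end{theorem}

So the answer is no for every odd $p$ and yes for $p=2$. For any $p$, if $A/f$ is perfectoid pure and $n$ is the first index with $s_n=p$, then $1\le s_i\le p-2$ for some $i<n$.

Two facts explain these results. First, the sequence depends only on $f$ modulo $p^2$: if $f'=f+p^2c$, then $f'^p\equiv f^p$ and $\phi(f')\equiv\phi(f)$ modulo $p^2$, so $f'=f$ and $\Delta(f')=\Delta(f)$ in $\overline A$. A positive answer would make perfectoid purity a property of $f$ modulo $p^2$. The sequence cannot tell the nonreduced ring $W[[x]]/(x^2)$ from $W[[x]]/(x^2-p^2)$, which for odd $p$ consists of two regular branches glued along the residue field. Second, after adjoining $p$-power roots, $f$ corresponds to an element $g$ of a perfect ring in which an element $t$ stands for $p$, and $g=f-t\Delta^{1/p}+(\text{error})$, where the error contains an unknown multiple of $t^2$. Purity fails if $g^{p^e-1}\in(t^{p^e},x_1^{p^e},\dots,x_N^{p^e})$ for some $e$. Terms $s_i=p-1$ push the error into $(t^{p^e})$, terms $s_i=0$ are excluded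 by an argument in $\overline A$, and for $p=2$ there are no other terms.

\section{The sequence as a chain of membership tests}\label{sec:sequence}

The first step removes $u$ from the definition. Since $k$ is perfect, every $c\in\overline A$ has a unique expansion $c=\sum_jc_j^{p^r}x^j$ over the multi-indices $j$ with $0\le j_i<p^r$. Thus $F^r_*\overline A$ is free over $\overline A$. Let $\omega=(p^r-1,\dots,p^r-1)$ and $u_r(F^r_*c)=c_\omega$. Then $c_j=u_r(F^r_*(x^{\omega-j}c))$, so $u_r$ freely generates $\mathrm{Hom}_{\overline A}(F^r_*\overline A,\overline A)$ over $F^r_*\overline A$. Two generators differ by a unit, so for an ideal $J$ the ideal $u(F_*J)$ does not depend on $u$, and we take $u=u_1$. Expanding in two stages gives $u_r=u\circ F_*u_{r-1}$, where $u_0=\mathrm{id}$. We shall use two consequences: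
\begin{gather}
u_r(F^r_*(c\overline A))\subseteq\mathfrak m^{[p]}\iff c\in\mathfrak m^{[p^{r+1}]},\label{eq:trace}\\
c\notin\mathfrak m^{[p^m]}\ \text{and}\ c'\notin\mathfrak m^{[p^j]}\ \Longrightarrow\ c^{p^j}c'\notin\mathfrak m^{[p^{m+j}]}.\label{eq:colon}
\end{gather}
In \eqref{eq:trace}, the left side gives $c_j\in\mathfrak m^{[p]}$ for all $j$, hence the right side; the converse follows from $u_r(F^r_*(x_i^{p^{r+1}}z))=x_i^p\,u_r(F^r_*z)$. For \eqref{eq:colon}, let $J=(\mathfrak m^{[p^m]}:c)$, a proper ideal. Tensoring the injection $\overline A/J\xrightarrow{c}\overline A/\mathfrak m^{[p^m]}$ with the flat module $F^j_*\overline A$ shows that $(\mathfrak m^{[p^{m+j}]}:c^{p^j})$ is generated by the $p^j$-th powers of the elements of $J$. It is therefore contained in $\mathfrak m^{[p^j]}$ and does not contain $c'$.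

If $s_1,\dots,s_{n-1}\le p-1$, put
\[D_n=\prod_{i=1}^{n-1}f^{(p-1-s_i)p^{n-i}}\Delta^{s_ip^{n-1-i}}\in\overline A,\qquad D_1=1,\]
and if also $s_n\le p-1$, put $K_n=D_nf^{p-1-s_n}$. Comparing exponents gives $D_{n+1}=K_n^p\Delta^{s_n}$.

\begin{lemma}\label{lem:membership}
If $s_1,\dots,s_{n-1}\le p-1$, then $s_n=\max\{0\le s\le p: D_nf^{p-s}\in\mathfrak m^{[p^n]}\}$, and this set contains $0$.
\end{lemma}

\begin{proof}
Put $M(l_n)=f^{p-l_n}\overline A$ and $M(l_1,\dots,l_n)=f^{p-1-l_1}u(F_*(\Delta^{l_1}M(l_2,\dots,l_n)))$. For $n\ge2$ we have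
\[I(l_1,\dots,l_n)=M(l_1,\dots,l_n)+I(l_1,\dots,l_{n-1}).\]
For $n=2$ this is the definition. For $n>2$, insert $I(l_2,\dots,l_n)=M(l_2,\dots,l_n)+I(l_2,\dots,l_{n-1})$ into the definition of the left side. Next, for an ideal $J$, the rule $z\,u_r(F^r_*y)=u_r(F^r_*(z^{p^r}y))$ gives
\[f^{p-1-l}\,u\bigl(F_*(\Delta^{l}\,u_{r-1}(F^{r-1}_*J))\bigr)=u_r\bigl(F^r_*(f^{(p-1-l)p^r}\Delta^{lp^{r-1}}J)\bigr).\]
Applying this for $r=1,\dots,n-1$ with $l=s_{n-r}$, we get $M(s_1,\dots,s_{n-1},s)=u_{n-1}(F^{n-1}_*(D_nf^{p-s}\overline A))$. By \eqref{eq:trace}, this ideal lies in $\mathfrak m^{[p]}$ if and only if $D_nf^{p-s}\in\mathfrak m^{[p^n]}$.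

Now argue by induction on $n$. For $n=1$ the formula is the definition, and $f^p\in\mathfrak m^{[p]}$. For $n\ge2$ we have $I(s_1,\dots,s_{n-1})\subseteq\mathfrak m^{[p]}$, so $I(s_1,\dots,s_{n-1},s)\subseteq\mathfrak m^{[p]}$ if and only if $M(s_1,\dots,s_{n-1},s)\subseteq\mathfrak m^{[p]}$. Finally $K_{n-1}f\in\mathfrak m^{[p^{n-1}]}$ by induction, so $D_nf^p=(K_{n-1}f)^p\Delta^{s_{n-1}}\in\mathfrak m^{[p^n]}$.
\end{proof}

Thus $s_n=p$ means $D_n\in\mathfrak m^{[p^n]}$; in particular $s_1\le p-1$. If $s_n\le p-1$, then $K_n\notin\mathfrak m^{[p^n]}$ and $K_nf\in\mathfrak m^{[p^n]}$.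

The elements $D_n$ come from one expansion. Let $\sigma_n=\sum_{i=1}^ns_ip^{n-i}$, so that $D_{n+1}=f^{p(p^n-1-\sigma_n)}\Delta^{\sigma_n}$. Let $a=f$ and $b=\Delta^{1/p}$ in a perfect ring containing $\overline A$, and let $t$ be a variable. From $(a-tb)^{p^n}=a^{p^n}-(tb)^{p^n}$ we get
\begin{equation}\label{eq:model}
(a-tb)^{p^n-1}=\sum_{\sigma=0}^{p^n-1}a^{p^n-1-\sigma}\,b^\sigma\,t^\sigma ,
\end{equation}
and the coefficient of $t^{\sigma_n}$ is $D_{n+1}^{1/p}$. The sequence selects, digit by digit, one coefficient of \eqref{eq:model}. Section~\ref{sec:approx} shows where $a-tb$ comes from.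

\begin{example}\label{ex:dvr}
Let $N=1$ and $f=x^m-p$, $m\ge1$. Then $f^p\equiv x^{mp}$ modulo $p^2$ and $\phi(f)=x^{mp}-p$, so $\Delta=1$ in $\overline A$. Hence $D_{n+1}=K_n^p\notin(x^{p^{n+1}})$ whenever $K_n\notin(x^{p^n})$, and all $s_n$ are at most $p-1$. We have $K_n=x^{mk_n}$ with $k_n=\sum_{i\le n}(p-1-s_i)p^{n-i}$, and $mk_n<p^n\le m(k_n+1)$. The partial sums $k_n/p^n$ of the series in Theorem~\ref{thm:criterion} tend to $1/m$.
\end{example}

A term $s_m=0$ removes the factor $\Delta^{s_m}$ from $D_{m+1}$. The sequence then starts afresh, except that the tests carry an extra factor to which \eqref{eq:colon} applies.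

\begin{lemma}\label{lem:restart}
Suppose that $s_m=0$ for some $m\ge1$, that $j\ge1$, and that $s_{m+i}=s_i\le p-1$ for $1\le i<j$. Then $s_{m+j}\le s_j$.
\end{lemma}

\begin{proof}
We may assume $s_j\le p-1$. We have $D_{m+i}=K_m^{p^i}D_i$ for $1\le i\le j$: for $i=1$ this is $D_{m+1}=K_m^p$, and for $i<j$,
\[D_{m+i+1}=(K_m^{p^i}D_if^{p-1-s_i})^p\Delta^{s_i}=K_m^{p^{i+1}}D_{i+1}.\]
Since $K_m\notin\mathfrak m^{[p^m]}$ and $K_j\notin\mathfrak m^{[p^j]}$, \eqref{eq:colon} gives $D_{m+j}f^{p-1-s_j}=K_m^{p^j}K_j\notin\mathfrak m^{[p^{m+j}]}$. Then $D_{m+j}f^{p-s}\notin\mathfrak m^{[p^{m+j}]}$ for every $s>s_j$.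
\end{proof}

For instance, if $f^{p-1}\notin\mathfrak m^{[p]}$, as for $f=x_1\cdots x_N$, then $s_1=0$, the case $j=1$ gives $s_n=0$ for all $n$, and the threshold in Theorem~\ref{thm:criterion} is $1$.

\begin{proposition}\label{prop:reduction}
Suppose that $s_n=p$ and $s_i\in\{0,p-1\}$ for $1\le i<n$. Then $q=n-1\ge1$, $s_1=\dots=s_q=p-1$, and
\begin{equation}\label{eq:key}
f\Delta^{p^{i-1}-1}\in\mathfrak m^{[p^i]}\quad(1\le i\le q),\qquad \Delta^{p^q-1}\in\mathfrak m^{[p^{q+1}]}.
\end{equation}
\end{proposition}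

\begin{proof}
We have $n\ge2$ because $s_1\le p-1$. Suppose that some $s_m$ with $1\le m<n$ vanishes, and take the largest such $m$. Then $s_{m+j}\ge p-1$ for $1\le j\le n-m$. Since $1\le n-m<n$, we have $s_{n-m}\le p-1<s_n$, so there is a least $j\le n-m$ with $s_{m+j}\ne s_j$. Lemma~\ref{lem:restart} gives $s_{m+j}<s_j\le p-1$, a contradiction. Hence $s_1=\dots=s_q=p-1$, and $D_i=\Delta^{p^{i-1}-1}$ for $i\le q+1$. Lemma~\ref{lem:membership} gives $D_if\in\mathfrak m^{[p^i]}$ for $i\le q$ and $D_{q+1}\in\mathfrak m^{[p^{q+1}]}$.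
\end{proof}

\section{Counterexamples for odd primes}\label{sec:counter}

\subsection{Perfectoid rings}
Let $S$ be a $p$-adically complete ring. Its \emph{tilt} is the perfect ring $S^\flat=\varprojlim_FS/p$. Reduction modulo $p$ identifies the compatible systems $(y_0,y_1,\dots)$ in $S$, $y_{n+1}^p=y_n$, with the elements $y$ of $S^\flat$; put $y^\sharp=y_0$. There is a ring map $\theta\colon W(S^\flat)\to S$ with $\theta([y])=y^\sharp$ that reduces modulo $p$ to the projection $S^\flat\to S/p$ onto the zeroth component. A ring $S$ is \emph{perfectoid} if it is $\varpi$-adically complete for some $\varpi$ with $\varpi^p\mid p$ (so that it is $p$-adically complete), the Frobenius of $S/p$ is surjective (so that $\theta$ is surjective), and $\ker\theta$ is principal. We use the following test from \cite[Lemma 3.10]{BMS1}: let $S$ be $p$-torsion free and $p$-adically complete, and let $\varpi\in S$ with $\varpi^p=p$; then $S$ is perfectoid if and only if the Frobenius $S/\varpi\to S/p$ is bijective.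

Let $W_\infty$ be the $p$-adic completion of $W[p^{1/p^\infty}]=\bigoplus_aWp^a$, where $a$ runs over $\mathbb Z[1/p]\cap[0,1)$. Its elements are the series $\sum c_ap^a$ with $c_a\in W$ tending to $0$. It is perfectoid by the test, since $W_\infty/p=k[t^{1/p^\infty}]/(t)$ and $W_\infty/p^{1/p}=k[t^{1/p^\infty}]/(t^{1/p})$.

\subsection{Two branches}

\begin{proof}[Proof of Theorem~\ref{thm:node}]
In $\overline A$ we have $f=x^2$, and $\Delta=\Delta(x^2)=0$ because $f\equiv x^2$ modulo $p^2$. Now $f^{p-s}\in(x^p)$ if and only if $s\le p/2$, so $s_1=\frac{p-1}2\ge1$. Then $D_2=K_1^p\Delta^{s_1}=0$, so $s_2=p$ by Lemma~\ref{lem:membership}, and $s_n=p$ for $n\ge2$.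

We have $R=W\oplus Wx$. The ring map $R\to W\times W$, $c+dx\mapsto(c+dp,c-dp)$, is injective with image $\{(w,w'):w\equiv w'\bmod 2p\}$. Since $2$ is a unit, $R=W\times_kW$. This suggests gluing two copies of $W_\infty$ along $k$. Let $\rho\colon W_\infty\to k$ be the ring map that kills all $p^{1/p^e}$, and put
\[B=\{(a,b)\in W_\infty\times W_\infty:\rho(a)=\rho(b)\}\supseteq R .\]
Let $\pi\colon W_\infty\to W$, $\sum c_ap^a\mapsto c_0$. It is $W$-linear, it is the identity on $W$, and $\rho(w)=\pi(w)\bmod p$. Hence $\pi\times\pi$ maps $B$ into $R$, is $R$-linear, and is the identity on $R$. So $R\to B$ is split, hence pure.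

It remains to apply the test to $B$. The ring $B$ is $p$-torsion free. It contains $pW_\infty^2$, so it is closed in $W_\infty^2$ and $p^{n+1}W_\infty^2\subseteq p^nB\subseteq p^nW_\infty^2$; thus $B$ is $p$-adically complete. Let $\varpi=(p^{1/p},p^{1/p})\in B$, so $\varpi^p=p$. The point to watch is that $pB$ is smaller than $pW_\infty^2$: after dividing by $p$, the residues must still agree.

\emph{Surjectivity of $B/\varpi\to B/p$.} Let $(a,b)\in B$, and write $a=a_0^p+pa'$, $b=b_0^p+pb'$ in $W_\infty$. Then $\rho(a_0)^p=\rho(a)=\rho(b)=\rho(b_0)^p$, so $\rho(a_0)=\rho(b_0)$. The residues of $a'$ and $b'$ may differ, and we correct $b_0$ to repair this. As $k$ is perfect, there is $d\in W$ with $\rho(d)^p=\rho(b')-\rho(a')$. Let $b_1=b_0+p^{1/p}d$. Then $(a_0,b_1)\in B$, and the binomial theorem gives $b_1^p=b_0^p+pd^p+p\cdot p^{1/p}e$ with $e\in W_\infty$. So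
\[(a,b)-(a_0,b_1)^p=p\,(a',\,b'-d^p-p^{1/p}e),\]
and the last pair lies in $B$ because $\rho(b')-\rho(d)^p=\rho(a')$.

\emph{Injectivity.} Let $(a,b)^p=p(a'',b'')$ with $(a'',b'')\in B$. By the test for $W_\infty$, $a=p^{1/p}a_1$ and $b=p^{1/p}b_1$, and canceling $p$ gives $a_1^p=a''$, $b_1^p=b''$. So $\rho(a_1)^p=\rho(b_1)^p$, hence $(a_1,b_1)\in B$ and $(a,b)\in\varpi B$.
\end{proof}

For $p=2$ the branches of $x^2-4$ are glued along $W/4$, and purity fails (Example~\ref{ex:p2}).

\subsection{Normal examples}
To make the example normal without changing $s_1$ and $s_2$, we subtract a power of a new variable that is too high for the first two tests to see. The equation becomes $(x-p)(x+p)=y^m$. It has the shape $V_1V_2=y^m$, which is the relation among $v_1^m$, $v_2^m$ and $v_1v_2$.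

\begin{proof}[Proof of Theorem~\ref{thm:normal}]
In $\overline A$ we have $f=x^2-y^m$, so $f^{p-s}\equiv x^{2(p-s)}$ modulo $y^p$, and $s_1=\frac{p-1}2\ge1$ as before. Since $f\equiv x^2-y^m$ modulo $p^2$ and $p$ is odd,
\[\Delta=\Delta(x^2-y^m)=\sum_{0<j<p}\tfrac1p\tbinom pj\,x^{2(p-j)}(-y^m)^j\in y^{p^2}\overline A .\]
Hence $D_2=K_1^p\Delta^{s_1}\in\mathfrak m^{[p^2]}$, and $s_2=p$ by Lemma~\ref{lem:membership}.

Let $G=v_2^m-v_1^m-2p\in W[[v_1,v_2]]$ and $S=W[[v_1,v_2]]/(G)$. Modulo $(p,v_1,v_2)^2$ we have $G\equiv-2p\not\equiv0$, as $2$ is a unit, so $S$ is a regular local ring. Write $W[[v_1,v_2]]=\bigoplus_{i\in\mathbb Z/m}L_i$, where $L_i$ consists of the series in the monomials $v_1^av_2^b$ with $a-b\equiv i$ modulo $m$. Since $G\in L_0$, we have $S=\bigoplus_iL_i/GL_i$, and the subring $L_0/GL_0$ is a direct summand of $S$ as a module over itself.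

Consider $\psi\colon W[[V_1,V_2,y]]\to L_0$ with $V_i\mapsto v_i^m$, $y\mapsto v_1v_2$. Let $T$ be the set of series in the monomials not divisible by $V_1V_2$. A monomial $v_1^av_2^b$ of $L_0$ with $a\ge b$ equals $\psi(V_1^{(a-b)/m}y^b)$, symmetrically for $a\le b$, and these monomials of $T$ are the only preimages in $T$; so $\psi$ maps $T$ bijectively onto $L_0$. For $c=\min(i,j)$, the difference $V_1^iV_2^jy^b-V_1^{i-c}V_2^{j-c}y^{b+mc}$ is $V_1V_2-y^m$ times a polynomial of order at least $i+j+b-2$, and the second monomial has degree at least $i+j+b$. Summing over monomials, every series lies in $T+(V_1V_2-y^m)$. Hence $\ker\psi=(V_1V_2-y^m)$. Eliminating $V_2$ and setting $x=V_1+p$, we get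
\[L_0/GL_0=\frac{W[[V_1,V_2,y]]}{(V_1V_2-y^m,\ V_2-V_1-2p)}=\frac{W[[x,y]]}{((x-p)(x+p)-y^m)}=R .\]
So $R$ is a direct summand of the regular local ring $S$, which is a normal domain. If $a/b$ is a fraction integral over $R$, then $a\in bS\cap R=bR$; thus $R$ is a normal domain. By \cite[Thm.~4.7]{BIM} there is a faithfully flat map $S\to B$ with $B$ perfectoid, and the composite $R\to S\to B$ is pure.
\end{proof}

\section{Adjoining the roots of $f$}\label{sec:roots}

By Proposition~\ref{prop:reduction}, Theorem~\ref{thm:positive} requires showing that \eqref{eq:key} rules out a pure map to \emph{any} perfectoid ring $B$. The plan is to find one ring $C$ through which all such maps pass. After a flat extension, $B$ contains $p$-power roots of $p$ and of the $x_i$; and since $f=0$ in $B$, the system $(0,0,\dots)$ is a system of roots of $f$. So we want a universal $A$-algebra $C$ with compatible roots $f_e$ of $f$, and $R\to B$ will factor through $C/f_eC$. Two properties are needed: $C/p$ must be flat over $\overline A$, to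 control local cohomology, and $C$ must be perfectoid, so that we can compute in a perfect ring. The perfection of a prismatic envelope has both.

\subsection{Complete flatness and prisms}
Let $D$ be a ring and $I=(y_1,\dots,y_r)$. A $D$-module $M$ is \emph{derived $I$-complete} if $\mathrm{Ext}^i_D(D[1/y_j],M)=0$ for all $i,j$. Every $I$-adically complete module is derived $I$-complete; the class is closed under kernels, cokernels, extensions and limits; a derived $I$-complete $M$ with $M=IM$ is zero; and if $D$ is derived $I$-complete, then $I$ lies in its Jacobson radical. A $D$-algebra $D'$ is \emph{$I$-completely (faithfully) flat} if $D/I\otimes^L_DD'$ is concentrated in degree $0$ and (faithfully) flat over $D/I$.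

\begin{lemma}\label{lem:torsion}
Let $D\to D'$ be $I$-completely flat, and let $M$ be a $D$-module each element of which is killed by a power of $I$. Then $\mathrm{Tor}^D_i(M,D')=0$ for $i>0$. If $D\to D'$ is $I$-completely faithfully flat, then $M\to M\otimes_DD'$ is injective.
\end{lemma}

\begin{proof}
If $IM=0$, then $M\otimes^L_DD'=M\otimes^L_{D/I}D'/ID'$ is concentrated in degree $0$. The vanishing passes to extensions, hence to modules killed by $I^n$, and to filtered unions. Suppose that $0\ne z\in M$ maps to $0$. Replacing $z$ by a nonzero element of $I^nz$ with $n$ maximal, we may assume $Dz\cong D/J$ with $I\subseteq J\neq D$. Since $\mathrm{Tor}_1^D(M/Dz,D')=0$, the element $z\otimes1$ vanishes in $Dz\otimes_DD'=D'/JD'$. So $D/J\otimes_{D/I}D'/ID'=0$, which contradicts faithful flatness.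
\end{proof}

A \emph{$\delta$-ring} is a ring $D$ with a map $\delta\colon D\to D$ such that $\delta(0)=\delta(1)=0$,
\[\delta(y+z)=\delta(y)+\delta(z)+\tfrac{y^p+z^p-(y+z)^p}{p},\qquad\delta(yz)=y^p\delta(z)+\phi(z)\delta(y),\]
where $\phi(z)=z^p+p\delta(z)$. Then $\phi$ is a ring endomorphism lifting Frobenius, and on a $p$-torsion free ring a $\delta$-structure is the same as such a lift. On $A$ we have $\delta=-\Delta$; for a perfect $\mathbb F_p$-algebra $L$, the ring $W(L)$ is a $\delta$-ring with $\phi=W(F)$ bijective. A \emph{prism} is a $\delta$-ring $D$ with an invertible ideal $I$ such that $D$ is derived $(p,I)$-complete and $p\in I+\phi(I)D$. It is \emph{perfect} if $\phi$ is bijective and \emph{bounded} if the $p$-power torsion of $D/I$ is killed by one power of $p$. We use three results.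
\begin{itemize}
\item[(P1)] \cite[Thm.~3.10]{BS} The functor $(D,I)\mapsto D/I$ is an equivalence from perfect prisms to perfectoid rings, with inverse $S\mapsto(W(S^\flat),\ker\theta)$.
\item[(P2)] \cite[Prop.~3.13]{BS} Let $(D,I)$ be a bounded prism, $D'$ a $(p,I)$-completely flat $\delta$-$D$-algebra, and $y\in D'$ a nonzerodivisor on $D'/(p,I)$ with $D'/(p,I,y)$ flat over $D/(p,I)$. Then among the prisms $(E,IE)$ over $(D,I)$ with a $\delta$-$D$-algebra map $D'\to E$ sending $y$ into $IE$ there is an initial one, the \emph{prismatic envelope}, and it is $(p,I)$-completely flat over $D$.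
\item[(P3)] (Andr\'e's flatness lemma, \cite[Thm.~7.14]{BS}) Every perfectoid ring $B$ has a $p$-completely faithfully flat map to a perfectoid ring $B'$ in which every element has a compatible system of $p$-power roots.
\end{itemize}

\subsection{Three lemmas on Witt vectors}

\begin{lemma}\label{lem:lift}
Let $D$ be a $p$-torsion free ring with a Frobenius lift $\phi$, and let $\tau\colon D/p\to L$ be a ring map to a perfect ring. There is a ring map $\tilde\tau\colon D\to W(L)$ that reduces to $\tau$ modulo $p$, commutes with $\phi$, and satisfies $\tilde\tau(y)=[\tau(y)]$ if $\phi(y)=y^p$.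
\end{lemma}

\begin{proof}
The ghost map of $W(D)$ is injective, and by the standard lemma on ghost components its image contains $(y,\phi(y),\phi^2(y),\dots)$ for $y\in D$. This defines a ring map $s\colon D\to W(D)$. Comparing ghost components, $s$ carries $\phi$ to the Witt vector Frobenius, and $s(y)=[y]$ if $\phi(y)=y^p$. Compose with $W(D)\to W(L)$.
\end{proof}

\begin{lemma}\label{lem:unique}
Let $D$ be $A$, or $W(L)$ with $L$ perfect, and let $D'$ be a $p$-adically separated ring. Two ring maps $\alpha,\beta\colon D\to D'$ that agree modulo $p$, and on each $x_i$ if $D=A$, are equal.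
\end{lemma}

\begin{proof}
Every $a\in A$ has the form $\sum_{0\le j_i<p}x^jb_j^p+pc$, and every $a\in W(L)$ has the form $b^p+pc$. Suppose $\alpha\equiv\beta$ modulo $p^n$, $n\ge1$. Then $\alpha(b)^p\equiv\beta(b)^p$ and $p\alpha(c)\equiv p\beta(c)$ modulo $p^{n+1}$ for all $b,c$, so $\alpha\equiv\beta$ modulo $p^{n+1}$.
\end{proof}

\begin{lemma}\label{lem:prism}
Let $L_0$ be a perfect $\mathbb F_p$-algebra, $t\in L_0$ and $\xi=p-[t]$.
\begin{itemize}
\item[(a)] $\delta(\xi)\in1+(p,[t])$.
\item[(b)] If $t$ is a nonzerodivisor, the $t$-adic completion $L$ of $L_0$ is perfect, $t$-adically complete and $t$-torsion free, with $L/t^j=L_0/t^j$. Moreover $(W(L),(\xi))$ is a bounded perfect prism, and $W(L)/\xi$ is a $p$-torsion free perfectoid ring with reduction $L/t$ modulo $p$.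
\end{itemize}
\end{lemma}

\begin{proof}
(a) We have $p\,\delta(\xi)=p-[t]^p-(p-[t])^p$. All terms of $(p-[t])^p$ other than $(-[t])^p$ are divisible by $p^2$, and $-[t]^p-(-[t])^p$ is $0$ for odd $p$ and $-2[t]^2$ for $p=2$.

(b) Completeness and $L/t^j=L_0/t^j$ hold for the completion along any principal ideal. Frobenius induces bijections $L_0/t^{p^n}\to L_0/t^{p^{n+1}}$, so it is bijective on $L$. If $z=(z_n)\in\varprojlim L_0/t^n$ and $tz=0$, then $z_{n+1}\in t^nL_0/t^{n+1}L_0$, so $z_n=0$. Each $W(L)/p^n$ is an iterated extension of copies of $L$, so $W(L)$ is derived complete for $(p,[t])=(p,\xi)$. By (a), $\delta(\xi)$ is a unit, so $p\in(\xi,\phi(\xi))$. If $\xi y=pz$, then $t\bar y=0$ in $L$, so $y=py'$ and $z=\xi y'$. This shows that $W(L)/\xi$ is $p$-torsion free; with $z=0$ it shows, by iteration, that $\xi y=0$ forces $y\in\bigcap_np^nW(L)=0$. Finally apply (P1), and note that $W(L)/(p,\xi)=L/t$.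
\end{proof}

\subsection{The ring $C$}
Let $\overline A_\infty=\bigcup_ek[[x_1^{1/p^e},\dots,x_N^{1/p^e}]]$, a perfect ring and a union of free $\overline A$-modules, hence flat over $\overline A$. Let $P$ be the $t$-adic completion of $\overline A_\infty[t^{1/p^\infty}]$, and $\xi=p-[t]$. Then $P/t$ is free over $\overline A_\infty$, hence flat over $\overline A$. Lemma~\ref{lem:lift} gives a ring map $\lambda\colon A\to W(P)$ that lifts $\overline A\subseteq P$, commutes with $\phi$, and has $\lambda(x_i)=[x_i]$. For a perfect $P$-algebra $L$ we write $\lambda$ and $\xi$ also for the composite $A\to W(L)$ and the image of $\xi$.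

\begin{proposition}\label{prop:Q}
There are a perfect, $t$-adically complete, $t$-torsion free $P$-algebra $Q$ and an element $g\in Q$ such that:
\begin{itemize}
\item[(a)] $Q/t$ is flat over $P/t$;
\item[(b)] $[g]-\lambda(f)\in\xi W(Q)$;
\item[(c)] if $L$ is a perfect, $t$-adically complete $P$-algebra such that $(W(L),(\xi))$ is a prism and $\lambda(f)\in\xi W(L)$, then there is a $P$-algebra map $Q\to L$ with $g\mapsto0$.
\end{itemize}
\end{proposition}

\begin{proof}
\emph{The envelope.} Let $P_X$ be the $t$-adic completion of $P[X^{1/p^\infty}]$. The sequence $p,[t]$ is regular on $W(P)$ and on $W(P_X)$, so $P/t\otimes^L_{W(P)}W(P_X)=(P/t)[X^{1/p^\infty}]$, which is free over $P/t$. Modulo $(p,\xi)$ the element $[X]-\lambda(f)$ becomes $X-f$. It is a monic polynomial of degree $p^e$ in $X^{1/p^e}$ for each $e$, so it is a nonzerodivisor, and the quotient is free over $P/t$ on the $X^a$ with $a\in\mathbb Z[1/p]\cap[0,1)$. By Lemma~\ref{lem:prism} and (P2), the prismatic envelope $E$ of $W(P_X)$ with respect to $[X]-\lambda(f)$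 exists and is $(p,[t])$-completely flat over $W(P)$.

\emph{Torsion and flatness of $E$.} The Koszul complex of $p,[t]$ on $E$ computes $P/t\otimes^L_{W(P)}E$, so its first homology $H_1$ vanishes. Viewing it as the cone of $[t]$ on the complex $E\xrightarrow{p}E$ gives an exact sequence
\[0\to E[p]/[t]E[p]\to H_1\to(E/p)[t]\to0,\]
where $E[p]$ and $(E/p)[t]$ are the kernels of $p$ and $t$. So $E/p$ is $t$-torsion free, and the derived complete module $E[p]$ equals $[t]E[p]$, hence vanishes. By Lemma~\ref{lem:torsion}, $P/t^j\otimes^L_{W(P)}E=(E/p)/t^j$, and for a $P/t^j$-module $M$ the complex $M\otimes^L_{P/t^j}(E/p)/t^j=M\otimes^L_{W(P)}E$ is concentrated in degree $0$. So $(E/p)/t^j$ is flat over $P/t^j$.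

\emph{Perfection.} Let $Q_0=\varinjlim(E/p\xrightarrow{F}E/p\xrightarrow{F}\cdots)$, an $E/p$-algebra through the zeroth copy. On the $n$-th copy $P$ acts through $F^n$, so $t$ acts as $t^{p^n}$. Hence $Q_0$ is perfect and $t$-torsion free, and $Q_0/t=\varinjlim_n(E/p)/t^{p^n}$. The $n$-th term is flat over $P/t$, because $F^n\colon P/t\to P/t^{p^n}$ is an isomorphism. Let $Q$ be the $t$-adic completion of $Q_0$ and $g$ the image of $X$ under $P_X\to E/p\to Q$. Lemma~\ref{lem:prism} gives the properties of $Q$ and $Q/t=Q_0/t$, which proves (a).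

For (b), lift $E/p\to Q$ to $E\to W(Q)$ by Lemma~\ref{lem:lift}. The composite $W(P_X)\to E\to W(Q)$ agrees modulo $p$ with the map induced by $P_X\to Q$, so the two are equal by Lemma~\ref{lem:unique}. Hence $[g]-\lambda(f)$ is the image of an element of $\xi E$.

For (c), extend $P\to L$ to $P_X\to L$ by $X^{1/p^e}\mapsto0$ for all $e$. The $\delta$-map $W(P_X)\to W(L)$ sends $[X]-\lambda(f)$ to $-\lambda(f)\in\xi W(L)$, so it factors through $E$. The reduction $E/p\to L$ extends to $Q_0$ since $L$ is perfect, and to $Q$ since $L$ is $t$-adically complete.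
\end{proof}

Put $C=W(Q)/\xi$ with projection $\theta\colon W(Q)\to C$, an $A$-algebra through $\theta\lambda$. By Lemma~\ref{lem:prism}, $C$ is perfectoid and $p$-torsion free, and $C/p=Q/t$ is flat over $\overline A$. Let $f_e=\theta([g^{1/p^e}])$ and $p^{1/p}=\theta([t^{1/p}])$. Then $f_e^{p^e}=f$ by (b), and $(p^{1/p})^p=\theta([t])=p$. The element $f$ is a nonzerodivisor on $C/p$, which is flat over the domain $\overline A$; this is where $f\ne0$ in $\overline A$ is used. If $fz=0$ in $C$, then $z=pz'$ and $fz'=0$, so $z\in\bigcap_np^nC=0$. Hence $f$ and all $f_e$ are nonzerodivisors on $C$.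

\begin{lemma}\label{lem:map}
Let $B$ be a perfectoid $R$-algebra. There are a $p$-completely faithfully flat map $B\to B'$ of perfectoid rings and an $A$-algebra map $C\to B'$ that kills all $f_e$.
\end{lemma}

\begin{proof}
Take $B'$ as in (P3), let $L=B'^\flat$, let $\theta'\colon W(L)\to B'$ be its map $\theta$, and let $\alpha\colon A\to B'$ be the structure map. Choose $t_B,x_i^\flat\in L$ with $t_B^\sharp=p$ and $(x_i^\flat)^\sharp=\alpha(x_i)$.

\emph{The element $d=p-[t_B]$ generates $\ker\theta'$.} This is rigidity of distinguished elements (\cite[\S2.3, Prop.~3.5]{BS}; cf.\ \cite[Rem.~3.11]{BMS1}), and the argument is short. Let $\ker\theta'=(\xi')$ and $d=\xi'w$. By (P1), $(p,\xi')$ lies in the Jacobson radical, and it contains $[t_B]=p-d$, so $\delta(d)$ is a unit by Lemma~\ref{lem:prism}(a). Since $\delta(d)\equiv w^p\delta(\xi')$ modulo $(p,\xi')$, the element $w$ is a unit. Consequently $L/t_B=B'/p$. The isomorphisms $F^{-n}\colon L/t_B^{p^n}\to L/t_B$ identify $\varprojlim_nL/t_B^{p^n}$ with $\varprojlim_FB'/p=L$,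 so $L$ is $t_B$-adically complete.

\emph{The map $P\to L$.} We have $k[[x_1^{1/p^e},\dots,x_N^{1/p^e}]]=\overline A[Y_1,\dots,Y_N]/(Y_i^{p^e}-x_i)$, by freeness on the monomials $x^{j/p^e}$, $0\le j_i<p^e$. So $\alpha\bmod p$ and the chosen roots define $\tau\colon\overline A_\infty\to B'/p$. It lifts to the ring map $\overline A_\infty\to L$, $z\mapsto(\tau(z^{1/p^n}))_n$, which sends $x_i$ to $x_i^\flat$. With $t^{1/p^e}\mapsto t_B^{1/p^e}$ and completeness we get $P\to L$, and $\xi\mapsto d$.

The maps $\alpha$ and $\theta'\lambda\colon A\to B'$ agree modulo $p$, where both are $\tau|_{\overline A}$, and on $x_i$, since $\theta'([x_i^\flat])=\alpha(x_i)$. By Lemma~\ref{lem:unique} they are equal. So $\theta'\lambda(f)=\alpha(f)=0$, that is, $\lambda(f)\in\xi W(L)$. Proposition~\ref{prop:Q}(c) gives $Q\to L$ with $g\mapsto0$, hence $g^{1/p^e}\mapsto0$. Applying $W(-)/\xi$ gives $C\to B'$; it kills the $f_e$ and is an $A$-algebra map because $\theta'\lambda=\alpha$.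
\end{proof}

\subsection{An obstruction in local cohomology}
For an $A$-module $M$, the modules $H^i_{\mathfrak m}(M)$ are computed by the \v{C}ech complex on $p,x_1,\dots,x_N$, and each of their elements is killed by a power of $\mathfrak m$. If $y_1,\dots,y_r\in\mathfrak m$ and each $y_i$ is a nonzerodivisor on $M/(y_1,\dots,y_{i-1})M$, then $H^i_{\mathfrak m}(M)=0$ for $i<r$: by induction $H^{i-1}_{\mathfrak m}(M/y_1M)=0$, so $y_1$ is injective on $H^i_{\mathfrak m}(M)$. This applies to $p,x_1,\dots,x_N$ on $A$, and on $C$ since $C$ is $p$-torsion free and $C/p$ is flat over $\overline A$. So $H^N_{\mathfrak m}(A)=H^N_{\mathfrak m}(C)=0$.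

\begin{proposition}\label{prop:obstruction}
If $f_e^{p^e-1}\in(p,x_1,\dots,x_N)C$ for some $e\ge1$, then $R$ is not perfectoid pure.
\end{proposition}

\begin{proof}
Suppose that $R\to B$ is pure with $B$ perfectoid, and take $B'$ as in Lemma~\ref{lem:map}. Let $H=H^N_{\mathfrak m}(R)$. Since $\dim R=N$, local cohomology of $R$-modules is also computed by the \v{C}ech complex on a system of $N$ parameters, where $H^N_{\mathfrak m}$ is a cokernel; so $H^N_{\mathfrak m}(M)=H\otimes_RM$ for every $R$-module $M$. The map $H\to H\otimes_RB$ is injective by purity, and $H\otimes_RB\to H\otimes_RB'$ is injective by Lemma~\ref{lem:torsion} with $I=(p)$. So $H\to H^N_{\mathfrak m}(B')$ is injective. By Lemma~\ref{lem:map} it factors through $H^N_{\mathfrak m}(C/f_eC)$, so $H\to H^N_{\mathfrak m}(C/f_eC)$ is injective.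

Since $f_e\cdot f_e^{p^e-1}=f$, there is a commutative diagram with exact rows
\[\begin{array}{ccccccccc}
0&\to&A&\xrightarrow{\;f\;}&A&\to&R&\to&0\\
&&\downarrow&&\downarrow&&\downarrow&&\\
0&\to&C&\xrightarrow{\;f_e\;}&C&\to&C/f_eC&\to&0
\end{array}\]
whose left vertical map is $a\mapsto f_e^{p^e-1}a$. The class $\eta=[\frac1{px_1\cdots x_N}]\in H^{N+1}_{\mathfrak m}(A)$ is nonzero: it is the image of $1\in A/\mathfrak m$ in $\varinjlim_nA/(p^n,x_1^n,\dots,x_N^n)$, whose transition maps, multiplication by $px_1\cdots x_N$, are injective. It is killed by $\mathfrak m\ni f$, so it is the image of some $\tilde\eta\ne0$ in $H$ under the connecting map. The image of $\tilde\eta$ in $H^N_{\mathfrak m}(C/f_eC)$ has boundary $f_e^{p^e-1}[\frac1{px_1\cdots x_N}]$ in $H^{N+1}_{\mathfrak m}(C)$. This vanishes, because the class is killed by $(p,x_1,\dots,x_N)C$. The connecting map of the lower row is injective since $H^N_{\mathfrak m}(C)=0$. So $\tilde\eta$ maps to $0$ in $H^N_{\mathfrak m}(C/f_eC)$, a contradiction.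
\end{proof}

\section{Powers of $g$ and the proof of Theorem~\ref{thm:positive}}\label{sec:approx}

Put $\mathfrak x_j=(x_1^{p^j},\dots,x_N^{p^j})Q$ and $\mathfrak n_j=t^{p^j}Q+\mathfrak x_j$. Under $C/p=Q/t$ the element $f_e$ reduces to $g^{1/p^e}$. If $g^{p^e-1}\in\mathfrak n_e$, then taking $p^e$-th roots in the perfect ring $Q$ gives $(g^{1/p^e})^{p^e-1}\in(t,x_1,\dots,x_N)Q$, which is the hypothesis of Proposition~\ref{prop:obstruction}. So we must show that \eqref{eq:key} implies $g^{p^e-1}\in\mathfrak n_e$ for some $e$.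

\subsection{The first-order expansion}
Let $a\in Q$ be the image of $f\in\overline A$, and $b\in Q$ the $p$-th root of the image of $\Delta$. Reducing Proposition~\ref{prop:Q}(b) modulo $p$ gives only $g\equiv a$ modulo $t$. To see the next term we compare the exact $p$-th root $f_1$ of $f$ with the approximate root provided by $\phi^{-1}$, whose defect is measured by $\Delta$.

\begin{lemma}\label{lem:approx}
Let $\mathfrak c=\sum_{\mu=1}^{p-1}t^{\mu/p}a^{1-\mu/p}Q$. There is $h\in-b+\mathfrak c+tQ$ with $g\equiv a+th$ modulo $t^pQ$.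
\end{lemma}

\begin{proof}
Let $\alpha_1=\theta\circ\phi^{-1}\circ\lambda\colon A\to C$. It is a ring map, $\alpha_1(c)$ reduces to $\bar c^{\,1/p}$ in $C/p=Q/t$, and $\alpha_1(\phi(f))=\theta\lambda(f)=f$ because $\lambda$ commutes with $\phi$. Applying $\alpha_1$ to $f^p-\phi(f)=p\Delta(f)$ gives
\[f_1^p=f=\alpha_1(f)^p-p\,\alpha_1(\Delta(f)).\]
So $(f_1-\alpha_1(f))^p\in pC$. In $Q$, $y^p\in tQ$ implies $y\in t^{1/p}Q$, and $p^{1/p}$ reduces to $t^{1/p}$. Hence $f_1-\alpha_1(f)\in p^{1/p}C+pC$, and $f_1=\alpha_1(f)+p^{1/p}z$ with $z\in C$. Expand $f_1^p$, compare with the display, and cancel $p$: with $c_\mu=\frac1p\binom p\mu$,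
\[z^p+\sum_{\mu=1}^{p-1}c_\mu\,(p^{1/p})^\mu\,\alpha_1(f)^{p-\mu}z^\mu=-\alpha_1(\Delta(f)).\]
Let $\tilde z\in Q$ lift the class of $z$ in $Q/t$, and put $h=\tilde z^p$. Modulo $tQ$ the last identity reads $h\equiv-b-\sum_\mu c_\mu t^{\mu/p}a^{1-\mu/p}\tilde z^\mu$, and the formula for $f_1$ reads $g^{1/p}\equiv a^{1/p}+t^{1/p}\tilde z$. The $p$-th power of the latter is $g\equiv a+th$ modulo $t^pQ$.
\end{proof}

Thus $g$ is the element $a-tb$ of \eqref{eq:model} up to an error in $t\mathfrak c+t^2Q$. Assume \eqref{eq:key} from now on. Since $\Delta=b^p$ in $Q$, it gives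
\begin{equation}\label{eq:keyQ}
a\,b^{p^i-p}\in\mathfrak x_i\quad(1\le i\le q),\qquad b^{p^q-1}\in\mathfrak x_q,
\end{equation}
where a $p$-th root was taken in the last relation.

\subsection{The case $p=2$, $q=1$}
Here \eqref{eq:keyQ} says $a,b\in\mathfrak x_1$, and Lemma~\ref{lem:approx} says $g\in a-tb+t^{3/2}a^{1/2}Q+t^2Q$. So
\[g\in t^{3/2}a^{1/2}Q+\mathfrak n_1 .\]
The main term and the unknown multiple of $t^2$ have been absorbed, but the cross term $t^{3/2}a^{1/2}$ falls short on both counts: its $t$-exponent is below $2$ and its $a$-exponent is below $1$. One more step repairs this. Squaring gives $g^2\in t^3aQ+\mathfrak n_2$, and $g\in(a,t)$, so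
\[g^3\in t^3a^2Q+t^4aQ+\mathfrak n_2=\mathfrak n_2,\]
since $a^2\in\mathfrak x_2$. Each extra factor $g$ supplies either an $a$ or a $t$, and either one completes the missing exponent. The general proof repeats this at every level and carries the cross terms along in an ideal $\mathcal E_j$.

\subsection{The general case}
Let $\mathcal E_0=0$, and for $j\ge1$ let $\mathcal E_j=t^{p^j-1}b^{p^j-p}\mathfrak c$. For an ideal $J$ of $Q$ let $J^{[p]}$ be the ideal generated by the $p$-th powers of its elements, or of its generators; note $\mathfrak x_j^{[p]}=\mathfrak x_{j+1}$ and $\mathfrak n_j^{[p]}=\mathfrak n_{j+1}$.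

\begin{lemma}\label{lem:absorb}
For $0\le j\le q$ we have $\mathcal E_j^{[p]}g^{p-1}\subseteq\mathfrak n_{j+1}$.
\end{lemma}

\begin{proof}
Let $j\ge1$. The ideal $\mathcal E_j^{[p]}$ is generated by the elements $t^{p^{j+1}-p+\mu}a^{p-\mu}b^{p^{j+1}-p^2}$ with $1\le\mu\le p-1$, and $g^{p-1}\in\sum_{r=0}^{p-1}t^ra^{p-1-r}Q$ since $g\in(a,t)$. So it suffices to treat
\[t^{p^{j+1}-p+\mu+r}\;a^{2p-1-\mu-r}\;b^{p^{j+1}-p^2}.\]
If $\mu+r\ge p$, the exponent of $t$ is at least $p^{j+1}$. If $\mu+r\le p-1$, the exponent of $a$ is at least $p$, and $a^pb^{p^{j+1}-p^2}=(ab^{p^j-p})^p\in\mathfrak x_{j+1}$ by \eqref{eq:keyQ}.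
\end{proof}

\begin{lemma}\label{lem:induct}
For $0\le j\le q$ we have $g^{p^j-1}\in(-tb)^{p^j-1}+\mathcal E_j+\mathfrak n_j$.
\end{lemma}

\begin{proof}
For $j=0$ both powers are $1$. Assume the claim for some $j<q$. Raising it to the $p$-th power, which is additive, and multiplying by $g^{p-1}$ gives
\[g^{p^{j+1}-1}\in(-tb)^{p^{j+1}-p}g^{p-1}+\mathcal E_j^{[p]}g^{p-1}+\mathfrak n_{j+1},\]
and the middle term lies in $\mathfrak n_{j+1}$ by Lemma~\ref{lem:absorb}. By Lemma~\ref{lem:approx}, $g\equiv th$ modulo $(a,t^p)$ and $h\equiv-b$ modulo $\mathfrak c+tQ$, so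
\[g^{p-1}\in(-tb)^{p-1}+t^{p-1}\mathfrak c+t^pQ+aQ .\]
Multiply by $(-tb)^{p^{j+1}-p}$. The first term becomes $(-tb)^{p^{j+1}-1}$, the second lies in $\mathcal E_{j+1}$, the third in $t^{p^{j+1}}Q$, and the fourth in $\mathfrak x_{j+1}$ because $ab^{p^{j+1}-p}\in\mathfrak x_{j+1}$ by \eqref{eq:keyQ} with $i=j+1\le q$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}]
Let $s_i\in\{0,p-1\}$ for $1\le i<n$, and suppose $s_n=p$. Proposition~\ref{prop:reduction} gives \eqref{eq:key}, hence \eqref{eq:keyQ}, with $q=n-1$. By Lemma~\ref{lem:induct} for $j=q$ and $b^{p^q-1}\in\mathfrak x_q$, we have $g^{p^q-1}\in\mathcal E_q+\mathfrak n_q$. By Lemma~\ref{lem:absorb},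
\[g^{p^{q+1}-1}=(g^{p^q-1})^pg^{p-1}\in\mathcal E_q^{[p]}g^{p-1}+\mathfrak n_{q+1}=\mathfrak n_{q+1}.\]
As explained at the start of this section, Proposition~\ref{prop:obstruction} applies with $e=q+1$, and $R$ is not perfectoid pure. This proves the first assertion.

Let $p=2$. If all $s_n\le1$, then $R$ is perfectoid pure by Theorem~\ref{thm:criterion}. Otherwise let $n$ be the first index with $s_n=2$. Then $n\ge2$ and $s_i\in\{0,1\}$ for $i<n$, so $R$ is not perfectoid pure by the first assertion.
\end{proof}

\begin{example}\label{ex:p2}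
Let $N=1$ and $f=x^m+p^2c$ with $m\ge p$ and $c\in A$. Then $f\in(x^p)$ and $\Delta=0$ in $\overline A$, so $s_1=p-1$, $D_2=0$ and $s_2=p$. By Theorem~\ref{thm:positive}, $A/f$ is not perfectoid pure. For $p=2$ this covers $f=x^2-4$.
\end{example}

\begin{remark}\label{rem:digits}
The value $p-1$ is used in Lemma~\ref{lem:induct}. There \eqref{eq:keyQ} absorbs every term of $g^{p-1}$ that contains $a$, so all $p-1$ factors contribute $th$, and the unknown part $tQ$ of $h$ yields $t^{p-1}\cdot t=t^p$, which is absorbed. For $1\le s_i\le p-2$ the relevant term is $a^{p-1-s_i}(th)^{s_i}$, and the unknown part may yield only $t^{2s_i}$, or $t^{s_i+1}$ times a power of $b$, without reaching $t^p$. The analog of Theorem~\ref{thm:node} in $k[[x,t]]$ shows the effect. Take $x^2-t^2$ in place of $g$, so that $a=x^2$, $b=0$, $h=-t$. Then $(x^2-t^2)^{p^e-1}=\sum_\sigma x^{2(p^e-1-\sigma)}t^{2\sigma}$. For odd $p$ the term $\sigma=(p^e-1)/2$ is $(xt)^{p^e-1}\notin(t^{p^e},x^{p^e})$. For $p=2$ every term lies in $(t^{2^e},x^{2^e})$, since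 $\sigma\ge2^{e-1}$ or $2^e-1-\sigma\ge2^{e-1}$.
\end{remark}

\begin{thebibliography}{BMS1}

\bibitem[BIM]{BIM}
Bhatt, Iyengar, and Ma, \emph{Regular rings and perfect(oid) algebras}.

\bibitem[BMS1]{BMS1}
Bhatt, Morrow, and Scholze, \emph{Integral $p$-adic Hodge theory}.

\bibitem[BS]{BS}
Bhatt and Scholze, \emph{Prisms and prismatic cohomology}.

\bibitem[Yos]{Yos}
Shou Yoshikawa, \emph{A Criterion for Perfectoid Purity and the Rationality of Thresholds}, arXiv:2510.19319 (2025).

\end{thebibliography}
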